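# The domination game at minimum degree two: games longer than $\frac12 n+C$

## Ten moves for every nineteen vertices

**Theorem 1.** There is a planar graph $H$ with $19$ vertices, minimum degree $2$ and maximum degree $3$ such that for every $k\ge 1$ the disjoint union $kH$ of $k$ copies of $H$ satisfies $\gamma_g(kH)\ge 10k$. Since $n(kH)=19k$, this gives $\gamma_g(kH)-\frac12 n(kH)\ge \frac k2\to\infty$. Hence there is no constant $C$ such that $\gamma_g(G)\le\frac12 n+C$ for every graph $G$ with $\delta(G)\ge 2$.

**Theorem 2.**
(a) For every $n\ge 22$ there is a graph $G$ with $n$ vertices, $\delta(G)\ge 2$, $\Delta(G)\le 3$ and $\gamma_g(G)\ge 10\lfloor (n-3)/19\rfloor$. Hence if $\gamma_g(G)\le cn+C$ holds for all graphs with $\delta(G)\ge 2$, then $c\ge 10/19$.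
(b) For every $k\ge 2$ there is a connected graph $G_k$ with $\delta(G_k)=2$, with $n=39k+1$ vertices and with $\gamma_g(G_k)\ge 20k=\frac n2+\frac{k-1}2$.

Here $n$ is the number of vertices, $\delta$ the minimum degree and $\Delta$ the maximum degree. The number $\gamma_g(G)$ is the length of a game. Two players, Dominator and Staller, alternately select vertices of a graph $G$ without isolated vertices, and Dominator moves first. A vertex is *dominated* if it or one of its neighbours has been selected by either player. Each selected vertex must increase the number of dominated vertices, and the game ends when all vertices are dominated. Dominator wants few moves, Staller wants many, and the *game domination number* $\gamma_g(G)$ is the number of moves, counting those of both players, when both play optimally.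

The theorems answer a conjecture whose source is Julien Portier and Leo Versteegen, "Progress towards the 1/2-Conjecture for the domination game", arXiv:2301.05202 (2023). It says that there is a universal constant $C$ with $\gamma_g(G)\le\frac12 n+C$ for every $G$ with $\delta(G)\ge2$. Theorem 1 disproves it. Theorem 2(a) says that the coefficient $\frac12$ cannot be replaced by anything below $\frac{10}{19}$, and Theorem 2(b) says that asking for connected graphs does not rescue the bound. No claim is made that $\frac{10}{19}$ is optimal.

All our work is on lower bounds, so we always play for Staller: against every Dominator move we must find a good reply.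

## Positions, and the game on $C_3$, $C_4$, $C_5$

Write $N[x]$ for the closed neighbourhood of $x$, that is, $x$ together with its neighbours. For the rest of the game only the set $U$ of undominated vertices matters. A vertex $x$ is a *legal* move exactly when $N[x]\cap U\neq\emptyset$. In particular a selected vertex is never legal again, because its closed neighbourhood is already dominated. If $U\ne\emptyset$, a legal move exists: any vertex of $U$.

**Definition (values).** For $U\subseteq V(G)$ let $D(U)$, respectively $S(U)$, be the number of remaining moves under optimal play when Dominator, respectively Staller, is to move and $U$ is the set of undominated vertices. Thus $D(\emptyset)=S(\emptyset)=0$, and for $U\ne\emptyset$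
$$D(U)=1+\min_{x\text{ legal}} S(U\setminus N[x]),\qquad S(U)=1+\max_{x\text{ legal}} D(U\setminus N[x]). \tag{1}$$
Clearly $\gamma_g(G)=D(V(G))$.

The smallest cycles can be done by hand.

* On $C_3$ one move dominates everything, so $\gamma_g(C_3)=1$.
* On $C_4$ the first move dominates three vertices and the second dominates the last one, so $\gamma_g(C_4)=2$.
* On $C_5$ the first move dominates three consecutive vertices and leaves two adjacent ones, $p_1,p_2$. Let $p'$ be the other neighbour of $p_1$. On a 5-cycle $p'$ is not adjacent to $p_2$, so if Staller plays $p'$ she dominates only $p_1$. A third move is then needed. More than three are impossible, since only two vertices were left after the first. So $\gamma_g(C_5)=3=\frac52+\frac12$.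

The 5-cycle already exceeds $n/2$, by one half. The sensible first attempt at a counterexample is to take many disjoint 5-cycles and hope that the excesses add up.

They do not add up, even for two copies: $\gamma_g(2C_5)=5=\frac{10}2$. Dominator's first move is forced up to symmetry and leaves an adjacent pair in one cycle, the other cycle being untouched. Staller has three options.

* She dominates the whole pair. Then Dominator starts on a fresh $C_5$, and the total is $2+3=5$.
* She dominates one vertex of the pair. Dominator dominates the other one, Staller has to open the second cycle and leaves an adjacent pair there, and Dominator finishes it. The total is $5$.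
* She opens the second cycle. Now there are two pairs. Dominator finishes one of them, and the two remaining vertices last at most two moves. The total is at most $3+2=5$.

So the value is at most $5$, and the first option shows that it is exactly $5$. In the second option we see what goes wrong: a single $C_5$ lasts an *odd* number of moves, so after it is finished the turn has passed, and Staller has to make the opening move in the next cycle. We shall make this precise, and then look for a graph whose value is *even* and larger than $n/2$.

## Fewer undominated vertices, fewer moves

This section supplies two general tools: comparison of positions, and the fact that the right to move changes the value by at most one.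

**Lemma 3 (Continuation Principle of Kinnersley–West–Zamani, 2013).** If $U\subseteq U'$, then $D(U)\le D(U')$ and $S(U)\le S(U')$.

*Proof.* We use induction on $|U'|$. If $U=\emptyset$ the left sides are $0$, so let $U\neq\emptyset$.

For $D$, let $w$ be an optimal Dominator move at $U'$. If $w$ is legal at $U$, then by induction, as $|U'\setminus N[w]|<|U'|$,
$$D(U)\le 1+S(U\setminus N[w])\le 1+S(U'\setminus N[w])=D(U').$$
If $w$ is not legal at $U$, then $N[w]\cap U=\emptyset$, so $U\subseteq U'\setminus N[w]$. Take any $x$ legal at $U$. Then $U\setminus N[x]\subseteq U'\setminus N[w]$, and by induction
$$D(U)\le 1+S(U\setminus N[x])\le 1+S(U'\setminus N[w])=D(U').$$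

For $S$, let $w$ be an optimal Staller move at $U$. It is legal at $U'$ because $U\subseteq U'$. By induction
$$S(U')\ge 1+D(U'\setminus N[w])\ge 1+D(U\setminus N[w])=S(U).\qquad\square$$

**Lemma 4.** For every $U$ we have $|D(U)-S(U)|\le1$. Consequently, if $U\neq\emptyset$:
(i) after any legal Dominator move $x$ we have $S(U\setminus N[x])\ge D(U)-1$;
(ii) if Staller is to move, she has a move $w$ with $D(U\setminus N[w])=S(U)-1\ge D(U)-2$.

*Proof.* If $U=\emptyset$, both values are $0$. Otherwise take any legal $x$. By (1) and Lemma 3, $D(U)\le1+S(U\setminus N[x])\le 1+S(U)$. Taking $w$ optimal for Staller, $S(U)=1+D(U\setminus N[w])\le 1+D(U)$. Statement (i) is just (1). In (ii) the equality is (1) for an optimal $w$, and the inequality is $S(U)\ge D(U)-1$. $\square$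

Formula (1) also gives the accounting rule that we shall use constantly. Let $U\ne\emptyset$. If for every legal Dominator move $x$ at $U$ there is a legal Staller reply $w$ such that $U''=(U\setminus N[x])\setminus N[w]$ satisfies $D(U'')\ge m-2$, then
$$D(U)\ge m. \tag{2}$$
In words: two moves have been played and the value may drop by two.

## Disjoint unions, and the cost of an odd value

**Definition (independent sets).** Disjoint sets $U_1,\dots,U_k\subseteq V(G)$ are *independent* if no closed neighbourhood $N[x]$, $x\in V(G)$, meets two of them.

For example, the vertex sets of different components are independent. In the cycle with vertices $1,2,3,4,5,6$ in order, the sets $\{1\}$ and $\{3\}$ are disjoint and not adjacent, but they are not independent, because $N[2]$ meets both. The sets $\{1\}$ and $\{4\}$ are independent there.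

Note that $D(U_i)$ is the value of the position in which everything outside $U_i$ is dominated.

**Lemma 5 (Union Lemma).** If $U_1,\dots,U_k$ are independent, then
$$D(U_1\cup\dots\cup U_k)\ge\sum_{i=1}^k 2\left\lfloor \frac{D(U_i)}2\right\rfloor .$$

*Proof.* The plan is that Staller replies in the part where Dominator has moved, if she can. We use induction on $|\bigcup_j U_j|$; if the union is empty both sides are $0$. Write $\Sigma$ for the right side. Dominator's move $x$ meets exactly one part, say $U_i$, and leaves $U_i'=U_i\setminus N[x]$ there.

Suppose $U_i'\neq\emptyset$. Staller plays an optimal move $w$ for $U_i'$ alone. Since $N[w]$ meets $U_i'$, it meets no other part. It leaves $U_i''$ with $D(U_i'')=S(U_i')-1\ge D(U_i)-2$, by Lemma 4(i). Subsets of independent sets are independent, so by induction the value after the two moves is at least $\Sigma-2$. The total is at least $\Sigma$.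

Suppose $U_i'=\emptyset$. Then $D(U_i)\le 1+S(\emptyset)=1$, so $D(U_i)=1$ and the $i$-th term of $\Sigma$ is $0$. If no undominated vertex is left, all other terms are $0$ as well and $\Sigma=0$. Otherwise Staller chooses a part $U_j\ne\emptyset$ and plays in it the move of Lemma 4(ii). The value of that part drops by at most $2$, so by induction the value after the two moves is at least $\Sigma-2$, and again the total is at least $\Sigma$. $\square$

For $2C_5$ the lemma gives $2+2=4$. The true value $5$ is less than $3+3$, so the rounding cannot simply be dropped. But when all the values $D(U_i)$ are even, nothing is lost. So it suffices to find **one** graph $H$ with $\delta(H)\ge 2$ and an even lower bound for $\gamma_g(H)$ that exceeds $n(H)/2$. We shall find $19$ vertices and $10$ moves.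

## Five-cycles with a stalk

In the second option for $2C_5$, Staller suffered from having to open a fresh 5-cycle. We give her a waiting move there: a vertex $y$ attached to the cycle, so that playing $y$ dominates just one cycle vertex.

**Definition (block).** A *block* is a set $B=\{y,v,a,b,c,d\}$ of six vertices carrying the edge $yv$ and the 5-cycle $v\,a\,b\,c\,d\,v$, and no other edges inside $B$, where only $y$ may have neighbours outside $B$. Put $C=\{v,a,b,c,d\}$.

A block has a mirror symmetry that fixes $y,v$ and exchanges $a\leftrightarrow d$, $b\leftrightarrow c$.

**Definition (settled position).** In a graph with pairwise disjoint blocks $B_i$ and possibly further vertices, a position $U$ is *settled* if $U\subseteq\bigcup_iC_i$ and each $U\cap C_i$ is empty or of one of these types: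

* $T$: one vertex;
* $R$: two adjacent vertices of the 5-cycle;
* $V$: the set $\{a,b,c,d\}$;
* $A$: the whole cycle $C$.

So in a settled position all the $y$'s and all vertices outside the blocks are dominated. Only vertices of $B_i$ have closed neighbourhoods meeting $C_i$, so every legal move belongs to one block and changes only $U\cap C_i$ for that block. We write, for instance, $T^2A$ for a settled position with two blocks of type $T$, one of type $A$ and all others empty.

**Lemma 6.** A settled position with $t,r,p,q$ blocks of types $T,R,V,A$ satisfies
$$D\ge f_D:=t+2p+3q+r+\left\lfloor \frac r2\right\rfloor,\qquad S\ge f_S:=t+2p+3q+r+\left\lceil \frac r2\right\rceil .$$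

*Proof.* We use induction on $|U|$; for $U=\emptyset$ everything is $0$. Let $U\ne\emptyset$ and put $\varepsilon=\lceil r/2\rceil-\lfloor r/2\rfloor\in\{0,1\}$. Checking $r$ even and $r$ odd separately gives
$$\left\lceil\tfrac{r+1}2\right\rceil=\left\lfloor\tfrac r2\right\rfloor+1,\qquad \left\lceil\tfrac{r-1}2\right\rceil=\left\lfloor\tfrac r2\right\rfloor,\qquad \left\lfloor\tfrac{r-1}2\right\rfloor=\left\lceil\tfrac r2\right\rceil-1,\qquad \left\lfloor\tfrac{r+1}2\right\rfloor=\left\lceil\tfrac r2\right\rceil. \tag{3}$$

**Step 1: all legal moves.** This step lists what a move, by either player, can do.

* Type $A$: $y$ dominates only $v$ and gives $V$. A cycle vertex dominates three consecutive cycle vertices and leaves two adjacent ones, so it gives $R$.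
* Type $V$: $v$, $a$, $d$ leave $\{b,c\}$, $\{c,d\}$, $\{a,b\}$ respectively, so they give $R$. The vertices $b$, $c$ leave $\{d\}$, $\{a\}$, so they give $T$. The vertex $y$ is not legal.
* Type $R$: a legal move gives $T$ or empty.
* Type $T$: a legal move gives empty.

Every result is again settled.

**Step 2: Dominator to move.** To obtain $D\ge f_D$ from (1) and induction, we need $f_S(\text{new})-f_D(\text{old})\ge-1$ for every move. By (3), this difference is:

* $A\to R$: $-3+1+1=-1$;
* $A\to V$: $-3+2+\varepsilon=-1+\varepsilon$;
* $V\to T$: $-2+1+\varepsilon=-1+\varepsilon$;
* $T\to\emptyset$: $-1+\varepsilon$;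
* $V\to R$: $-2+1+1=0$;
* $R\to\emptyset$: $-1+0=-1$;
* $R\to T$: $+1-1+0=0$.

**Step 3: Staller to move.** Here we need just one move with $f_D(\text{new})=f_S(\text{old})-1$. If $r\ge1$, take an $R$-block with pair $\{p_1,p_2\}$ and let $p'$ be the other cycle-neighbour of $p_1$. As on $C_5$ above, $p'$ is not adjacent to $p_2$, so playing $p'$ dominates only $p_1$ and gives $R\to T$. The change is $+1-1+\lfloor\frac{r-1}2\rfloor-\lceil\frac r2\rceil=-1$. If $r=0$, play $T\to\emptyset$ if $t\ge1$; otherwise $A\to V$ by playing $y$, if $q\ge1$; otherwise $V\to T$ by playing $b$. The changes are $-1$, $-3+2$ and $-2+1$. $\square$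

Compare with $2C_5$: the position $A^2$ has $D\ge6$, not $5$. In the line that hurt Staller, when only a full cycle is left and it is her turn, she now plays $y$, and the resulting $V$ still lasts at least two moves with Dominator to move.

**Remark (the bounds of Lemma 6 are equalities).** We shall use this only to see why a certain strategy fails. For a Staller move, (3) gives for $f_D(\text{new})-f_S(\text{old})$ the values $-2$ for $A\to R$ and $R\to\emptyset$; $-1-\varepsilon$ for $A\to V$, $V\to T$, $T\to\emptyset$; and $-1$ for $V\to R$, $R\to T$. All are at most $-1$. Dominator always has a move with $f_S(\text{new})-f_D(\text{old})=-1$: if $r\ge1$ he plays a vertex of an $R$-pair, giving $R\to\emptyset$; if $r=0$ then $\varepsilon=0$, and $T\to\emptyset$, $V\to T$ or $A\to R$ does it. By induction $D\le f_D$ and $S\le f_S$.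

## The graph $H$, and why answering with $z$ falls one short

**Definition (the graph $H$).** $H$ consists of a vertex $z$ and three blocks $B_1,B_2,B_3$, with $z$ adjacent to $y_1,y_2,y_3$.

So $n(H)=1+3\cdot6=19$. The vertices $a_i,b_i,c_i,d_i,y_i$ have degree $2$, while $v_i$ and $z$ have degree $3$. Hence $\delta(H)=2$ and $\Delta(H)=3$, and $H$ is planar: it is a tree with centre $z$ and leaves $v_1,v_2,v_3$, with a 5-cycle hung at each leaf.

Why hope for $10$ moves? If Dominator opens with $z$, then $z$ and all $y$'s are dominated, the position is $A^3$ with Staller to move, and the total is at least $1+9=10$ by Lemma 6. The difficulty is what happens when Dominator does not play $z$. The obvious plan is that Staller then plays $z$ herself, to reach a settled position.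

* If Dominator opens with $y_1$, the reply $z$ gives $VA^2$, with $D\ge8$. The total is at least $10$, as desired.
* If he opens with a cycle vertex, say in $B_1$, the reply $z$ leaves in $C_1$ an adjacent pair: $\{b,c\}$ after $v$, $\{c,d\}$ after $a$, $\{v,d\}$ after $b$, and symmetrically for $d$ and $c$. The position is $RA^2$ with Dominator to move. By the Remark its value is exactly $1+6=7$, so the total is $9$.

So this plan fails by one move, exactly when Dominator opens in a cycle. The value of $RA^2$ is $7$ with Dominator to move but $8$ with Staller to move, so Staller wants to make a waiting move and leave $z$ to Dominator. There are two kinds of waiting move. After $v$ or $a$, she plays $y_1$: this dominates $z$, but leaves $y_2,y_3$ undominated. After $b$, the set left in $B_1$ is $\{y,v,d\}$, and she plays $a$, which dominates exactly $v$ and leaves $\{y,d\}$. In the second case $z$ is still undominated, and the block has a new shape, which the induction must include.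

## $J$-legs, C-states and $\gamma_g(H)\ge10$

We shall need the next lemmas also when $H$ sits inside a larger graph. So in this section $G$ is a graph that contains $H$ as an induced subgraph, and $z$ is the only vertex of $H$ that may have neighbours outside $H$. All positions considered satisfy $U\subseteq V(H)$. Vertices of $H$ then dominate vertices of $V(H)$ exactly as in $H$, and
$$N[x]\cap V(H)\subseteq\{z\}\quad\text{for } x\notin V(H). \tag{4}$$
In particular, if $z\notin U$, all legal moves at $U$ lie in $V(H)$.

**Definition (legs).** Block $i$ is an *$F$-leg* of $U$ if $B_i\subseteq U$. It is a *$J$-leg* if $U\cap B_i=\{y_i,d_i\}$ or, mirror-symmetrically, $U\cap B_i=\{y_i,a_i\}$.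

In a $J$-leg with $U\cap B=\{y,d\}$, the moves act as follows: $v$ dominates $y$ and $d$; $y$ dominates $y$, and $z$ if $z\in U$; $c$ and $d$ dominate only $d$; $a$ and $b$ dominate nothing new, so they are illegal. When $z$ and all the $y$'s become dominated, an $F$-leg becomes a block of type $A$ and a $J$-leg a block of type $T$. This explains the weights $3$ and $1$ below.

The first lemma evaluates the position after the waiting move $y$.

**Lemma 7.** Let $z\notin U$, let two blocks be legs, $i$ of them $J$-legs and $j$ of them $F$-legs with $i+j=2$, and let the third block have $y\notin U$ and be of type $R$. Then $D(U)\ge\ell+2$, where $\ell=i+3j$.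

*Proof.* If Dominator plays $z$, the position becomes the settled position $T^iA^jR$ with Staller to move. Lemma 6 gives $S\ge\ell+1+1$, so the total is at least $\ell+3$.

For any other Dominator move, Staller replies $z$. This is legal, because only $z$ is adjacent to two of the $y$'s, so at least one of the two legs still has its $y$ undominated. After it all $y$'s are dominated and the position is settled. By (2) it remains to show $D\ge\ell$ there. The cases are according to Dominator's move.

* A move in the $R$-block: the position contains a settled $T^iA^j$, so $D\ge\ell$ by Lemmas 3 and 6.
* A move in a $J$-leg: the position contains a settled $T^{i-1}A^jR$, so $D\ge(\ell-1)+1=\ell$.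
* The vertex $y$ of an $F$-leg: this dominates $y$ and $v$, so we get $T^iA^{j-1}VR$ and $D\ge(\ell-3)+2+1=\ell$.
* A cycle vertex of an $F$-leg: three consecutive cycle vertices, and possibly $y$, are dominated. We get $T^iA^{j-1}R^2$, and since two $R$-blocks count $2+1$, we have $D\ge(\ell-3)+3=\ell$. $\square$

**Definition (C-state).** $U$ is a *C-state* if $z\in U$ and all three blocks are legs, $i$ of them $J$-legs and $j$ of them $F$-legs, $i+j=3$. Its parameter is $\ell=i+3j$, and we put $e(U)=\ell+1$.

For example, $V(H)$ is a C-state with $\ell=9$ and $e=10$. After Dominator's $b_1$ and Staller's $a_1$ we get a C-state with $i=1$, $j=2$, $\ell=7$, $e=8$. Since $\ell\equiv i+j=3\pmod 2$,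
$$\ell\text{ is odd and } e(U)\text{ is even.} \tag{5}$$

**Lemma 8.** Let $U$ be a C-state. To every legal Dominator move in $V(H)$, Staller has a reply in $V(H)$ such that the resulting set $U''$ either is a C-state with $e(U'')=e(U)-2$, or satisfies $z\notin U''$ and $D(U'')\ge e(U)-2=\ell-1$.

*Proof.* By the mirror symmetry of each block, the following cases cover all legal moves in $V(H)$.

**Case 1: Dominator plays $z$.** Here the position settles at once. It is $T^iA^j$, with $S\ge\ell$ by Lemma 6. It is not empty, and the legal moves lie in $V(H)$. An optimal Staller move gives $D(U'')=S-1\ge\ell-1$.

**Case 2: Dominator plays $y$ of a leg.** This dominates $z$, and Staller settles the position by playing $z$, which is legal because the two other $y$'s are undominated. If the leg was a $J$-leg, the position is $T^iA^j$ and $D(U'')\ge\ell$. If it was an $F$-leg, $v$ has been dominated too, the position is $T^iA^{j-1}V$, and $D(U'')\ge\ell-3+2=\ell-1$.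

**Case 3: Dominator plays $v$, $c$ or $d$ in a $J$-leg $\{y,d\}$.** Staller plays $y$, to remove $z$ without touching the other legs. This is legal since $z\in U$. Now $y,d,z$ are dominated and the two other legs are intact. The position contains the settled position $T^{i-1}A^j$, obtained by deleting the two remaining $y$'s, so $D(U'')\ge\ell-1$ by Lemmas 3 and 6.

**Case 4: Dominator plays $v$ in an $F$-leg.** This dominates $y,v,a,d$ and leaves the pair $\{b,c\}$. Staller makes the waiting move $y$, which dominates exactly $z$. Lemma 7 applies, with $\ell-3$ in place of $\ell$, and $D(U'')\ge(\ell-3)+2=\ell-1$.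

**Case 5: Dominator plays $a$ in an $F$-leg.** This dominates $v,a,b$ and leaves $\{y,c,d\}$. Staller again makes the waiting move $y$, which dominates $y$ and $z$ and leaves the pair $\{c,d\}$. Lemma 7 gives $D(U'')\ge(\ell-3)+2=\ell-1$. The move $d$ is the mirror image.

**Case 6: Dominator plays $b$ in an $F$-leg.** This dominates $a,b,c$ and leaves $\{y,v,d\}$. Staller plays $a$, which dominates exactly $v$. The leg becomes the $J$-leg $\{y,d\}$, the other legs and $z$ are unchanged, and $U''$ is a C-state with parameter $\ell-3+1=\ell-2$. The move $c$ is the mirror image.

In Cases 1–5 we have $z\notin U''$. $\square$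

**Corollary 9.** If $H$ is a connected component of $G$ and $U\subseteq V(H)$ is a C-state, then $D(U)\ge e(U)$. In particular $\gamma_g(H)\ge10$.

*Proof.* We use induction on $|U|$. All legal moves lie in $V(H)$. After Dominator's move and the reply of Lemma 8 the value is at least $e(U)-2$: by induction if $U''$ is a C-state, by Lemma 8 itself otherwise. Now (2) gives $D(U)\ge e(U)$. For $U=V(H)$ we have $e(U)=10$. $\square$

## Many copies: Theorem 1 and Theorem 2(a)

*Proof of Theorem 1.* The copies of $V(H)$ in $kH$ are independent, and each has value at least $10$ by Corollary 9. By Lemma 5,
$$\gamma_g(kH)\ge k\cdot2\left\lfloor\tfrac{10}2\right\rfloor=10k,\qquad\text{while}\qquad \tfrac12n(kH)=\tfrac{19}2k .$$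
The difference is at least $k/2$, which exceeds any given $C$ for large $k$. $\blacksquare$

*Proof of Theorem 2(a).* The point is to reach every $n\ge22$ by adding one cycle. Put $k=\lfloor(n-3)/19\rfloor\ge1$. Then $n-19k\ge3$, so $G=kH\cup C_{n-19k}$ (disjoint union) is a graph with $n$ vertices, $\delta(G)=2$ and $\Delta(G)=3$. Lemma 5, in which the term of the cycle is at least $0$, gives $\gamma_g(G)\ge10k$. If $\gamma_g\le cn+C$ held for all graphs with $\delta\ge2$, then $10\lfloor(n-3)/19\rfloor\le cn+C$ for all $n\ge22$. Dividing by $n$ and letting $n\to\infty$ gives $c\ge10/19$. $\blacksquare$

The graphs in both proofs are planar with maximum degree $3$, so $\frac{10}{19}$ is a lower bound for the coefficient even within that class.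

## Joining the copies: pairs $W$ and a hub $\Omega$

For a connected example one would first try one new vertex adjacent to the centres $z$ of all the copies. Our argument stops there, because a single move on this vertex dominates all centres at once, and Case 4 of Lemma 8 then breaks: after $v$ in an $F$-leg, the waiting move $y$ is legal only because $z$ is still undominated. (We only say that the argument stops, not what the value of that graph is.) The remedy is to let a move dominate at most two centres, and to check that this costs nothing. If Dominator spends a move to dominate two centres $z,z'$ and Staller replies $z$, then two full copies become worth at least $9+9$, and together with the two moves this is $20=10+10$.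

**Definition ($W$ and $G_k$).** $W$ consists of two disjoint copies $H,H'$ of $H$ with centres $z,z'$ and a new vertex $s$ adjacent to $z$ and $z'$; it has $39$ vertices. $G_k$ consists of disjoint copies $W_1,\dots,W_k$ of $W$ and a vertex $\Omega$ adjacent to $s_1,\dots,s_k$.

$G_k$ is connected and has $39k+1$ vertices. Each $s_j$ has degree $3$, each centre has degree $4$, $\Omega$ has degree $k$, and the other degrees are as in $H$. So $\delta(G_k)=2$ for $k\ge2$.

Until the last proof, all values are taken in $G_k$ for positions in which $\Omega$ and all $s_j$ are dominated. Then $\Omega$ is never legal, since $N[\Omega]=\{\Omega,s_1,\dots,s_k\}$. For the vertex $s$ of a copy of $W$,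
$$N[s]\cap U\subseteq\{z,z'\}, \tag{6}$$
and every vertex of a copy of $H$ dominates undominated vertices only inside that copy. Each copy of $H$ satisfies the assumptions of the previous section with $G=G_k$, so Lemmas 7 and 8 apply to it. Lemma 6 holds for settled positions in any graph.

**Lemma 10.** Let $U=X\cup X'$ with $X\subseteq V(H)$ and $X'\subseteq V(H')$ in one copy of $W$.
(a) If $X$ is a C-state and $z'\notin X'$, then $D(U)\ge e(X)+2\lfloor D(X')/2\rfloor$.
(b) If $X$ and $X'$ are both C-states, then $D(U)\ge e(X)+e(X')$.
The same holds with the roles of $H$ and $H'$ exchanged. In particular $D(V(H)\cup V(H'))\ge20$.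

*Proof.* We use induction on $|U|$, for both parts and both roles simultaneously. By the symmetry of $W$ we treat the roles as stated. Put $\ell=e(X)-1$, which is odd by (5), and in case (b) $\ell'=e(X')-1$. Let $i,j$ be the numbers of $J$- and $F$-legs of $X$, and in case (b) let $i',j'$ be those of $X'$. Dominator's legal moves are $s$ (legal since $z\in X$) and vertices of $V(H)\cup V(H')$. By (2), after Staller's reply the value must be at least the claimed bound minus $2$.

**Step 1: Dominator plays $s$ in case (b).** We check that losing both centres at once is affordable. Now $z,z'$ are dominated. Staller plays $z$, which is legal as the $y$'s of $H$ are undominated, and thereby dominates them. The position contains the settled position $T^{i+i'}A^{j+j'}$, obtained by deleting the $y$'s of $H'$. By Lemmas 3 and 6 the remaining value is at least $\ell+\ell'$, so the total is at least $2+\ell+\ell'=e(X)+e(X')$.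

**Step 2: Dominator plays $s$ in case (a).** This move dominates only $z$. Again Staller plays $z$, so $X$ becomes the settled set $X_0$ of type $T^iA^j$, with $D(X_0)\ge\ell$. The sets $X_0$ and $X'$ are independent, because only $s$ has a closed neighbourhood meeting both copies of $H$, and $N[s]$ meets neither set, as $z\notin X_0$ and $z'\notin X'$. As $\ell$ is odd, Lemma 5 gives a total of at least
$$2+(\ell-1)+2\lfloor D(X')/2\rfloor=e(X)+2\lfloor D(X')/2\rfloor .$$

**Step 3: Dominator plays a vertex of a copy that is in a C-state.** Here Lemma 8 does the work. In case (a) this copy is $H$; in case (b) we may name it $H$ by symmetry. Staller replies in $V(H)$ by Lemma 8, turning $X$ into $X''$, and $X'$ is unchanged.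

If $X''$ is a C-state, then $e(X'')=e(X)-2$, and induction, with the same part (a) or (b), gives a remaining value of at least the claimed bound minus $2$.

Otherwise $z\notin X''$ and $D(X'')\ge e(X)-2$. Since $e(X)$ is even, $2\lfloor D(X'')/2\rfloor\ge e(X)-2$. In case (b), $X'$ is a C-state, and induction with part (a), roles exchanged, gives $D(X''\cup X')\ge e(X')+e(X)-2$. In case (a), $z\notin X''$ and $z'\notin X'$, so $X''$ and $X'$ are independent by (6), and Lemma 5 gives $D(X''\cup X')\ge e(X)-2+2\lfloor D(X')/2\rfloor$.

**Step 4: Dominator plays a vertex of $V(H')$ in case (a).** We let Staller answer inside $X'$, if anything is left there. Let $Y$ be what remains of $X'$.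

If $Y\ne\emptyset$, Staller plays an optimal move $w$ for $Y$. Since $z'\notin Y$, (6) shows that $s$ is not legal at $Y$, so $w\in V(H')$ and $w$ does not affect $X$. It leaves $Y''$ with $z'\notin Y''$ and $D(Y'')=S(Y)-1\ge D(X')-2$, by Lemma 4(i). By induction, $D(X\cup Y'')\ge e(X)+2\lfloor D(Y'')/2\rfloor\ge e(X)+2\lfloor D(X')/2\rfloor-2$.

If $Y=\emptyset$, then $D(X')=1$ and the claimed bound is $e(X)$. Staller plays $z$, which leaves the settled position $T^iA^j$ with $D\ge\ell$. The total is at least $2+\ell>e(X)$.

All moves are covered. For $X=V(H)$ and $X'=V(H')$, part (b) gives $D\ge10+10$. $\square$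

*Proof of Theorem 2(b).* It remains to handle $\Omega$ and the $s_j$, which are undominated at the start. Let $U_0=V(G_k)\setminus\{\Omega,s_1,\dots,s_k\}$.

**Step 1: the value of $U_0$.** No closed neighbourhood meets the parts of $U_0$ in two different $W_j$: $N[\Omega]$ does not meet $U_0$, $N[s_j]$ meets it only in the two centres of $W_j$, and the closed neighbourhood of any other vertex meets $U_0$ only inside its own copy of $H$. So these parts are independent. By Lemma 10 each has value at least $20$, and Lemma 5 gives $D(U_0)\ge20k$.

**Step 2: from $V(G_k)$ to $U_0$.** We show that making sure that $\Omega$ is played costs Staller nothing. Let $x$ be Dominator's first move.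

If $x=\Omega$, the position is $U_0$ with Staller to move. By Lemma 4, the total is $1+S(U_0)\ge1+(20k-1)=20k$.

If $x\ne\Omega$, then $x$ dominates at most one of the $s_j$: the vertex $s_j$ itself and the two centres of $W_j$ dominate $s_j$ only, and the other vertices dominate none. As $k\ge2$, some $s_j$ is undominated, so $\Omega$ is legal, and Staller plays it. Now the position is $U_0\setminus N[x]$ with Dominator to move. The set $N[x]\cap U_0$ is not empty, since it contains $x$ itself or, if $x=s_j$, the centres of $W_j$. So $x$ is a legal move at $U_0$, and Lemma 4 gives
$$D(U_0\setminus N[x])\ge S(U_0\setminus N[x])-1\ge D(U_0)-2\ge20k-2 .$$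
The total is at least $2+20k-2=20k$.

Hence, with $n=39k+1$,
$$\gamma_g(G_k)\ge20k=\frac{39k+1}2+\frac{k-1}2=\frac n2+\frac{k-1}2.\qquad\blacksquare$$
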